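\title{Hyper-K\"ahler extensions of a K\"ahler metric to its complexification are not unique}

\begin{abstract}
The Feix--Kaledin hyper-K\"ahler structure of a real-analytic K\"ahler manifold $N$, transported to a complexification $M$ of $N$, is an admissible extension of the K\"ahler structure: $J$ is the complex structure of $M$, the tensors $g,I,\omega_I$ extend those of $N$, and $\omega_I-i\omega_K$ is the complexified K\"ahler form. We show that these conditions do not characterize it. Admissible hyper-K\"ahler extensions are the same as hyper-K\"ahler germs containing $N$ as an $I$-complex Lagrangian submanifold with the given induced metric, and the Feix--Kaledin one is singled out by an infinitesimal circle symmetry. A parabola in flat $\mathbb C^2$ gives an explicit counterexample to uniqueness. In complex dimension one, uniqueness fails for every connected $N$, and the germs of extensions at a point are parametrized by the convergent series in $\zeta^2w\,\mathbb C\{z,w,\zeta\}$.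
\end{abstract}

\section{Introduction}\label{sec:intro}

A real-analytic K\"ahler manifold $N$ has a canonical hyper-K\"ahler thickening, the Feix--Kaledin structure near the zero section of $T^*N$. Transported to a complexification of $N$, this structure satisfies three conditions that mention neither the cotangent bundle nor its circle action. We ask whether these three conditions characterize it.

\subsection{The question}

An \emph{almost hyper-Hermitian structure} $(g,I,J,K)$ on a manifold consists of a Riemannian metric $g$ and $g$-orthogonal almost complex structures $I,J,K$ with $IJ=K$. We write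
\[
\omega_I=g(I\cdot,\cdot),\qquad \omega_J=g(J\cdot,\cdot),\qquad \omega_K=g(K\cdot,\cdot),\qquad \Omega=\omega_J+i\omega_K .
\]
The structure is \emph{hyper-K\"ahler} if $I,J,K$ are integrable and $\omega_I,\omega_J,\omega_K$ are closed.

Throughout, manifolds are second countable, and $(N,g_0,I_0,\omega_0)$ is a real-analytic K\"ahler manifold of complex dimension $n$: the metric $g_0$ is real-analytic in the holomorphic charts of $I_0$. A \emph{complexification} of $N$ is a complex manifold $M$ with $\dim_{\mathbb C}M=\dim_{\mathbb R}N$ together with a real-analytic embedding $f\colon N\to M$ whose image is totally real, meaning that no nonzero vector $v$ tangent to $f(N)$ has $iv$ tangent to $f(N)$. We often identify $N$ with $f(N)$. Two standard facts will be used constantly.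
\begin{itemize}
\item[(C1)] Any two complexifications are biholomorphic near $N$ by a unique biholomorphism compatible with the embeddings. In particular, comparing with $\mathbb R^{2n}\subset\mathbb C^{2n}$, every point of $N$ has holomorphic coordinates $x_j+iy_j$ on $M$ in which $N=\{y=0\}$.
\item[(C2)] Real-analytic tensors on $N$ extend uniquely to holomorphic tensors near $N$. In particular there is a unique holomorphic $2$-form $\omega_0^c$ near $N$ in $M$ with $f^*\omega_0^c=\omega_0$, the \emph{complexification} of $\omega_0$.
\end{itemize}

Let $T^*N$ be the holomorphic cotangent bundle of $(N,I_0)$, let $\lambda=\sum_j w_j\,dz_j$ be its tautological $1$-form, and let $R_\theta$ be multiplication by $e^{i\theta}$ in the fibers. The following theorem is known.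

\begin{theorem}[Feix--Kaledin]\label{thm:FK}
There is a unique hyper-K\"ahler structure $(\tilde g,\tilde I,\tilde J,\tilde K)$ on a neighborhood $V$ of the zero section of $T^*N$ such that
\begin{enumerate}
\item[(1)] $\tilde g$ restricts to $g_0$ on the zero section;
\item[(2)] $\tilde I$ is the complex structure of $T^*N$;
\item[(3)] $\omega_{\tilde J}+i\omega_{\tilde K}$ is the canonical complex symplectic form $d\lambda$;
\item[(4)] the maps $R_\theta$ are isometries of $\tilde g$.
\end{enumerate}
\end{theorem}

It is also known that for a complexification $f\colon N\to M$ there is a unique hyper-K\"ahler structure $(g,I,J,K)$ on a sufficiently small neighborhood $U$ of $f(N)$ such that $J$ is the complex structure of $M$ and there is an embedding $T\colon U\to V$ with $T^*(\tilde g,\tilde I,\tilde J,\tilde K)=(g,I,J,K)$ and with $T\circ f$ equal to the zero section. This is the \emph{Feix--Kaledin structure in $M$}; we abbreviate ``Feix--Kaledin'' to FK.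

\begin{definition}\label{def:adm}
An almost hyper-Hermitian structure $(g,I,J,K)$ on a neighborhood of $N$ in a complexification $M$ is an \emph{admissible extension} of the K\"ahler structure off $N$ if
\begin{enumerate}
\item[(i)] $J$ is the complex structure of $M$;
\item[(ii)] $g,I,\omega_I$ extend $g_0,I_0,\omega_0$, that is, $TN$ is $I$-invariant and the restrictions to $TN$ are $g_0,I_0,\omega_0$;
\item[(iii)] $\omega_I-i\omega_K=\omega_0^c$.
\end{enumerate}
\end{definition}

The FK structure in $M$ is an admissible extension. The following question comes from Loustau and Sanders \cite{LS}.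

\medskip
\noindent\textbf{Question.} \emph{Must a hyper-K\"ahler structure on a neighborhood of $N$ in $M$ that is an admissible extension coincide with the FK structure on some neighborhood of $N$?}
\medskip

Admissibility leaves little freedom. Conditions (i) and (iii) prescribe $J$, $\omega_I$ and $\omega_K$ on the whole neighborhood. At a point of $N$ everything is prescribed: $T_xM=T_xN\oplus JT_xN$, the structure $I$ is given on $T_xN$ and anticommutes with $J$, so $I$ is known, and then so are $K=IJ$ and $g=\omega_I(\cdot,I\cdot)$. The only unknown is $\omega_J$ away from $N$. If $\omega_J$ were a holomorphic tensor on $M$, fact (C2) would determine it, and this makes the answer ``yes'' plausible. But $\omega_J$ has type $(1,1)$ for $J$, so (C2) does not apply. For $n=1$ a count points the other way: as we recall in Section~\ref{sec:MA}, the hyper-K\"ahler condition is then a single second-order equation for one function of four real variables, and admissibility prescribes data on a surface, not on a hypersurface.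

\subsection{Results}

The answer to the Question is no. Section~\ref{sec:example} verifies by hand that the parabola $z_2=z_1^2/2$ in flat $\mathbb C^2$ is a counterexample (Theorem~\ref{thm:example}). The rest of the paper explains the example and measures how badly uniqueness fails.

The main idea is to change the point of view from $J$ to $I$. Theorem~\ref{thm:lag} says that an admissible hyper-K\"ahler extension is the same as a hyper-K\"ahler germ containing $N$ as an $I$-complex Lagrangian submanifold with induced metric $g_0$. Complex Lagrangian submanifolds are abundant, and those of flat space give counterexamples in every dimension (Corollary~\ref{cor:graph}). Theorem~\ref{thm:killing} identifies what admissibility forgets: the FK extension is the one that has a Killing field vanishing on $N$ and rotating the normal bundle by $I$.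

For $n=1$ we describe all extensions. The K\"ahler potential of $\omega_I$ solves a complex Monge--Amp\`ere equation, which determines the Taylor coefficients of $w^p\bar w^q$ with $p,q\ge1$ in the normal variable $w$ and leaves the pure coefficients free (Proposition~\ref{prop:MA}); circle invariance is the choice in which the pure coefficients vanish. Dividing by the changes of coordinates gives a local classification by the series in $\zeta^2w\,\mathbb C\{z,w,\zeta\}$ (Theorem~\ref{thm:local}). Globally, uniqueness fails for every connected $N$ of complex dimension one, compact or not, even if one imposes agreement with FK to any prescribed finite order along $N$ and invariance under any prescribed finite subgroup of $U(1)$ (Theorem~\ref{thm:curves}). It follows that uniqueness fails for every product with a connected one-dimensional factor (Corollary~\ref{cor:product}). For $n\ge2$ we do not claim that every $N$ has an extension different from FK.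

\section{Conventions and basic facts}\label{sec:prelim}

\subsection{Germs and normalizations}
All uniqueness statements concern germs along $N$: two structures are identified if they agree on some neighborhood of $N$. Every neighborhood of the zero section of $T^*N$ contains one whose fibers are round discs or balls centered at $0$, so we may take $V$ to be invariant under the maps $R_\theta$. If $N'\subset N$ is open, then $M$ is a complexification of $N'$, an admissible extension for $N$ is one for $N'$, and by uniqueness the FK structure of $N$ restricts to that of $N'$. Hence every statement about germs along $N$ yields a statement about germs at a point of $N$.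

The sign convention in Theorem~\ref{thm:FK}(3) is immaterial. The map $-1$ on the fibers fixes the zero section, is holomorphic, commutes with the $R_\theta$ and sends $d\lambda$ to $-d\lambda$. It therefore carries the structure for one sign to the structure for the other, and both give the same FK structure in $M$.

\subsection{Quaternionic linear algebra}
From $IJ=K$ and $I^2=J^2=K^2=-1$ it follows that $I,J,K$ anticommute pairwise and that $JK=I$, $KI=J$. Then
\[
\Omega(Iv,v')=g(JIv,v')+ig(KIv,v')=-\omega_K(v,v')+i\omega_J(v,v')=i\,\Omega(v,v'),
\]
so $\Omega$ has type $(2,0)$ for $I$. It is nondegenerate because its real part is. Permuting cyclically, $\omega_K+i\omega_I$ has type $(2,0)$ for $J$, and so does $\omega_I-i\omega_K=-i(\omega_K+i\omega_I)$. A closed $(2,0)$-form is holomorphic. Thus, on a hyper-K\"ahler manifold, $\Omega$ is an $I$-holomorphic symplectic form and $\omega_I-i\omega_K$ is a $J$-holomorphic one. Moreover $g$ is K\"ahler for each of $I,J,K$, so all three are parallel for the Levi-Civita connection $\nabla$. The triple $(I,\omega_I,\Omega)$ determines the structure: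
\begin{equation}\label{eq:determine}
g=\omega_I(\cdot,I\cdot),\qquad g(J\cdot,\cdot)=\operatorname{Re}\Omega,\qquad g(K\cdot,\cdot)=\operatorname{Im}\Omega .
\end{equation}

\subsection{The flat model}\label{sub:flat}
On $\mathbb R^4=\mathbb C^2$ with $z_j=x_j+iy_j$, take the Euclidean metric $g$, the standard complex structure $I$, and $\Omega=dz_1\wedge dz_2$. Then
\begin{gather*}
\omega_I=dx_1\wedge dy_1+dx_2\wedge dy_2=\tfrac i2(dz_1\wedge d\bar z_1+dz_2\wedge d\bar z_2),\\
\omega_J=dx_1\wedge dx_2-dy_1\wedge dy_2,\qquad \omega_K=dx_1\wedge dy_2+dy_1\wedge dx_2 .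
\end{gather*}
Reading off $J$ and $K$ from \eqref{eq:determine} gives
\[
J\partial_{x_1}=\partial_{x_2},\quad J\partial_{y_1}=-\partial_{y_2},\quad K\partial_{x_1}=\partial_{y_2},\quad K\partial_{y_1}=\partial_{x_2},\quad J^2=K^2=-1 .
\]
Both $J$ and $K$ permute the coordinate vectors up to sign, so they are orthogonal. Also $IJ\partial_{x_1}=\partial_{y_2}$, $IJ\partial_{y_1}=\partial_{x_2}$, $IJ\partial_{x_2}=-\partial_{y_1}$ and $IJ\partial_{y_2}=-\partial_{x_1}$, which is $IJ=K$. All tensors are constant, so this is a flat hyper-K\"ahler structure. Both $\omega_I^2$ and $\frac12\Omega\wedge\bar\Omega$ equal $-\frac12\,dz_1\wedge d\bar z_1\wedge dz_2\wedge d\bar z_2$.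

In any almost hyper-Hermitian manifold of real dimension $4n$, a unit vector $e$ spans an invariant subspace with orthonormal basis $e,Ie,Je,Ke$, and sending this basis to $\partial_{x_1},\partial_{y_1},\partial_{x_2},\partial_{y_2}$ identifies the subspace with the flat model. Each tangent space is an orthogonal sum of $n$ such subspaces. Hence there is a constant $c_n\ne0$, depending only on $n$, with
\begin{equation}\label{eq:volume}
\omega_I^{2n}=c_n\,\Omega^n\wedge\bar\Omega^n,\qquad c_1=\tfrac12 .
\end{equation}

\subsection{A first consequence of the circle action}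
To tell an extension from FK we need a property of FK that can be tested. The simplest one comes from condition (4) alone.

\begin{lemma}\label{lem:geodesic}
For the FK structure in $M$, the submanifold $N$ is totally geodesic.
\end{lemma}

\begin{proof}
By means of the embedding $T$ it suffices to treat the zero section of $(V,\tilde g)$. The fixed set of the isometry $R_\pi$ is exactly the zero section. Let $\gamma$ be a geodesic that starts at a point of the zero section and is tangent to it. Then $R_\pi\circ\gamma$ is a geodesic with the same initial point and velocity, so $R_\pi\circ\gamma=\gamma$, and $\gamma$ lies in the zero section.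
\end{proof}

\section{A flat counterexample}\label{sec:example}

By Lemma~\ref{lem:geodesic} and the Gauss equation, the FK metric of a curved surface is curved. So it suffices to find a curved $N$ with a flat admissible extension. A holomorphic curve in $\mathbb C^2$ that is not a line provides one.

\begin{theorem}\label{thm:example}
Let $N=\mathbb C$ with coordinate $\xi=s+it$ and metric $g_0=(1+|\xi|^2)|d\xi|^2$. There is an admissible hyper-K\"ahler extension that is flat, and it coincides with FK on no neighborhood of $N$.
\end{theorem}

\begin{proof}
Take the flat model $(g,I,J,K)$ on $\mathbb R^4$ and $f(\xi)=(\xi,\xi^2/2)$, so that $x_1=s$, $y_1=t$, $x_2=\frac12(s^2-t^2)$, $y_2=st$ on the image.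

\emph{The complexification.} The functions $u=x_1+ix_2$ and $v=y_1-iy_2$ are $J$-holomorphic: $du(J\partial_{x_1})=i=i\,du(\partial_{x_1})$, $dv(J\partial_{y_1})=i=i\,dv(\partial_{y_1})$, while $du$ vanishes on $\partial_{y_1},\partial_{y_2}$ and $dv$ on $\partial_{x_1},\partial_{x_2}$. So $M=(\mathbb R^4,J)$ is $\mathbb C^2$ with coordinates $(u,v)$, and
\[
f(s,t)=\bigl(s+\tfrac i2(s^2-t^2),\ t-ist\bigr)
\]
is a real-analytic embedding. Expanding the product,
\[
du\wedge dv=dx_1\wedge dy_1+dx_2\wedge dy_2-i\,(dx_1\wedge dy_2+dy_1\wedge dx_2)=\omega_I-i\omega_K .
\]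
From $f^*du=(1+is)\,ds-it\,dt$ and $f^*dv=-it\,ds+(1-is)\,dt$ we get
\[
f^*(du\wedge dv)=\bigl((1+is)(1-is)+t^2\bigr)\,ds\wedge dt=(1+s^2+t^2)\,ds\wedge dt=\omega_0 .
\]
A real plane in $\mathbb C^2$ that is not totally real is a complex line, and $du\wedge dv$ vanishes on complex lines. Since $f^*(du\wedge dv)$ vanishes nowhere, $f(N)$ is totally real, and $(M,f)$ is a complexification.

\emph{Admissibility.} Condition (i) holds by construction. Condition (ii) holds because $f$ is $I$-holomorphic and $f^*g=|d\xi|^2+|\xi\,d\xi|^2=g_0$. Condition (iii) holds because $du\wedge dv$ is $J$-holomorphic and pulls back to $\omega_0$, so it equals $\omega_0^c$ by (C2).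

\emph{Comparison with FK.} The Gauss curvature of a metric $\mu|d\xi|^2$ is $-2\mu^{-1}\partial_\xi\partial_{\bar\xi}\log\mu$. Since $\partial_\xi\partial_{\bar\xi}\log(1+|\xi|^2)=(1+|\xi|^2)^{-2}$, the curvature of $g_0$ is $-2(1+|\xi|^2)^{-3}$, which vanishes nowhere. By Lemma~\ref{lem:geodesic} the second fundamental form of $N$ in the FK metric is zero, so by the Gauss equation the FK metric has this sectional curvature on the planes $T_xN$. It is therefore not flat near any point of $N$, whereas $g$ is flat.
\end{proof}

This answers the Question. The fact that $f^*(\omega_I-i\omega_K)$ came out real is not special to the parabola: $\omega_K$ is the imaginary part of the $(2,0)$-form $\Omega$, which vanishes on every $I$-complex curve. The next section turns this observation into an equivalence.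

\section{Admissible extensions and complex Lagrangian submanifolds}\label{sec:lag}

\begin{definition}\label{def:model}
A \emph{Lagrangian model} of $N$ is a hyper-K\"ahler manifold $(Y,g,I,J,K)$ of real dimension $4n$ with an $I$-holomorphic embedding $f\colon N\to Y$ such that $f^*g=g_0$ and $f^*\Omega=0$.
\end{definition}

We want to view $(Y,J)$ as a complexification of $N$. The definition requires $f$ to be real-analytic in $J$-holomorphic charts, while the hypothesis makes it analytic in $I$-holomorphic charts. The two notions agree by elliptic regularity. We use Morrey's theorem: a smooth solution of an elliptic equation that is real-analytic in all its arguments is real-analytic.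

\begin{lemma}\label{lem:analytic}
On a hyper-K\"ahler manifold, the complex structures $I$ and $J$ induce the same real-analytic structure, and $g,I,J,K$ are real-analytic for it. Every local potential $\Phi$ with $\omega_I=i\partial\bar\partial\Phi$ is real-analytic.
\end{lemma}

\begin{proof}
Let $z_1,\dots,z_{2n}$ be $I$-holomorphic coordinates, $\omega_I=i\partial\bar\partial\Phi$, and $\Omega^n=\mu\,dz_1\wedge\dots\wedge dz_{2n}$ with $\mu$ holomorphic. By \eqref{eq:volume}, $\det(\Phi_{a\bar b})=c\,|\mu|^2$ for a constant $c$. This equation is real-analytic, and it is elliptic at $\Phi$ because the matrix $(\Phi_{a\bar b})$ is positive definite. So $\Phi$ is real-analytic in these coordinates, and by \eqref{eq:determine} so are $g,J,K$. Since $g$ is K\"ahler for $J$, the real and imaginary parts of a $J$-holomorphic function are $g$-harmonic. The Laplacian of $g$ has real-analytic coefficients, so $J$-holomorphic charts are real-analytic in $I$-holomorphic coordinates, and their inverses are real-analytic by the inverse function theorem.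
\end{proof}

\begin{theorem}\label{thm:lag}
\begin{enumerate}
\item[(a)] If $(Y,f)$ is a Lagrangian model of $N$, then $(Y,J,f)$ is a complexification of $N$, and the hyper-K\"ahler structure of $Y$ is an admissible extension near $f(N)$.
\item[(b)] Conversely, every admissible hyper-K\"ahler extension is a Lagrangian model of $N$.
\item[(c)] Let $M$ be a complexification. Two Lagrangian models $(Y_1,f_1)$, $(Y_2,f_2)$ induce the same extension near $N$ in $M$ if and only if there is a local diffeomorphism $T$ from a neighborhood of $f_1(N)$ to $Y_2$, with $T\circ f_1=f_2$, carrying the structure of $Y_1$ to that of $Y_2$.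
\end{enumerate}
\end{theorem}

In (c), the extension \emph{induced} by $(Y_j,f_j)$ is the push-forward of its structure by the compatible biholomorphism $F_j\colon(Y_j,J)\to M$ given by (a) and (C1). It is admissible because $F_j$ preserves $J$, the embedding of $N$ and, by (C2), the form $\omega_0^c$.

\begin{proof}
(a) By Lemma~\ref{lem:analytic}, $f$ is real-analytic for the structure defined by $J$. The vanishing of $\omega_J=\operatorname{Re}\Omega$ on $TN$ says that $g(Jv,v')=0$ for $v,v'\in T_xN$, that is, $JT_xN\perp T_xN$. So $f(N)$ is totally real for $J$, and $\dim_{\mathbb C}(Y,J)=2n=\dim_{\mathbb R}N$. Condition (i) holds by definition. Since $f$ is $I$-holomorphic and isometric, $f^*\omega_I=g_0(I_0\cdot,\cdot)=\omega_0$, which gives (ii). The form $\omega_I-i\omega_K$ is $J$-holomorphic, and it pulls back to $\omega_0$ because $f^*\omega_K=0$. By (C2) it equals $\omega_0^c$.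

(b) Condition (ii) says that $f$ is $I$-holomorphic and $f^*g=g_0$. By (iii), $f^*(\omega_I-i\omega_K)=\omega_0$ is real, so $\omega_K$ vanishes on $TN$. For $v,v'\in T_xN$ we have $\omega_J(v,v')=g(KIv,v')=\omega_K(Iv,v')=0$, because $Iv\in T_xN$. Hence $f^*\Omega=0$.

(c) If the induced extensions agree, $T=F_2^{-1}\circ F_1$ has the required properties. Conversely, a map $T$ as in the statement is $J$-holomorphic and compatible with the embeddings. So is $F_2^{-1}\circ F_1$, and two holomorphic maps that agree on $N$ agree near $N$, as one sees in the coordinates of (C1). Hence $F_2\circ T=F_1$ near $N$, and the two structures have the same image in $M$.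
\end{proof}

The zero section of $(V,\tilde g,\tilde I,\tilde J,\tilde K)$ is a Lagrangian model, since $\lambda$ vanishes on it, and the map $T$ in the definition of the FK structure in $M$ is the inverse of the compatible biholomorphism. So FK is the extension induced by this model. The Question thus asks whether all Lagrangian models of $N$ are isomorphic near $N$. In a Lagrangian model $J$ and $K$ map $TN$ into the normal bundle $\nu=TN^\perp$, and by dimension they interchange $TN$ and $\nu$; this will be used in Section~\ref{sec:killing}.

\begin{corollary}\label{cor:graph}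
Let $h$ be a holomorphic polynomial on $\mathbb C^n$ of degree at least $3$, and let $N=\mathbb C^n$ carry the metric induced from the flat $\mathbb C^{2n}=\mathbb H^n$ by the graph of $dh$. Then the flat structure is an admissible hyper-K\"ahler extension of $N$ different from FK. In particular uniqueness fails in every dimension.
\end{corollary}

\begin{proof}
Give $\mathbb C^{2n}=T^*\mathbb C^n$ the product of $n$ flat models, with $\Omega=\sum_jdw_j\wedge dz_j=d\lambda$. The embedding $f(z)=(z,dh(z))$ is holomorphic and $f^*\lambda=dh$, so $f^*\Omega=0$. The induced metric is real-analytic and K\"ahler, and the flat structure is admissible by Theorem~\ref{thm:lag}(a). If it were FK near $N$, the graph would be totally geodesic by Lemma~\ref{lem:geodesic}. A connected totally geodesic submanifold of Euclidean space is an open part of an affine subspace, so the map $z\mapsto dh(z)$ would be affine, forcing $\deg h\le2$.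
\end{proof}

\section{The circle symmetry characterizes FK}\label{sec:killing}

A Lagrangian model comes with no identification with $T^*N$, so condition (4) of Theorem~\ref{thm:FK} cannot be stated for it. Its infinitesimal form can.

\begin{theorem}\label{thm:killing}
An admissible hyper-K\"ahler extension coincides with FK near $N$ if and only if there is a Killing field $X$ near $N$ with $X|_N=0$ and $\nabla X=I$ on the normal bundle $\nu=TN^\perp$, that is, $\nabla_mX=Im$ for all $m\in\nu$.
\end{theorem}

\begin{proof}[Proof of necessity]
By means of $T$ we work on $V$. Let $X$ generate the action $R_\theta$. It is a Killing field vanishing on the zero section. At a zero of $X$ the endomorphism $\nabla X$ is the linearization $\frac{d}{d\theta}\big|_{\theta=0}\,dR_\theta$, which is $0$ on $TN$ and multiplication by $i$, that is $\tilde I$, on the tangent space to the fiber. The isometry $dR_\pi$ is $+1$ on $TN$ and $-1$ on the tangent space to the fiber, so these two spaces are orthogonal, and the second one is $\nu$.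
\end{proof}

For sufficiency we must build the cotangent bundle out of $X$. On $T^*N$ the field $-\tilde IX$ is the Euler field $E$, which generates $w\mapsto e^tw$. Its backward flow converges to the bundle projection, and $\iota_E\,d\lambda=\lambda$. We reverse these two observations: the projection will be defined as the limit of a flow, and the tautological form as a contraction.

\begin{proof}[Proof of sufficiency]
\emph{Step 1: $X$ preserves $I$ and rotates $\Omega$.} Put $P=\nabla X$, so $Pv=\nabla_vX$. Since $\nabla$ is torsion-free and $\nabla J=0$,
\[
(L_XJ)v=[X,Jv]-J[X,v]=-\nabla_{Jv}X+J\nabla_vX=-[P,J]v,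
\]
and the same holds for $I$ and $K$. The local flow of the Killing field $X$ preserves $\nabla$, so it pulls the parallel tensors $I,J,K$ back to parallel tensors; differentiating, $L_XI$, $L_XJ$, $L_XK$ are parallel. It therefore suffices to compute them at points of $N$. There $P=0$ on $TN$ because $X|_N=0$, and $P=I$ on $\nu$. By Theorem~\ref{thm:lag}(b), $J$ and $K$ interchange $TN$ and $\nu$, while $I$ preserves both. For $v\in TN$ and $m\in\nu$,
\begin{align*}
[P,I]v&=0, & [P,I]m&=I^2m-I^2m=0,\\
[P,J]v&=IJv=Kv, & [P,J]m&=-JIm=Km,\\
[P,K]v&=IKv=-Jv, & [P,K]m&=-KIm=-Jm .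
\end{align*}
A parallel tensor that vanishes on $N$ vanishes on every component of its domain that meets $N$. Discarding the other components, we obtain $L_XI=0$, $L_XJ=-K$, $L_XK=J$. Since $L_Xg=0$, this gives $L_X\Omega=-\omega_K+i\omega_J=i\Omega$.

\emph{Step 2: the Euler field.} Let $E=-IX$. In $I$-holomorphic coordinates $L_XI=0$ means that the components of $X$ are holomorphic; those of $E$ are $-i$ times these, so the flow $\psi_t$ of $E$ is holomorphic. Since $\Omega$ is closed of type $(2,0)$, we have $\iota_E\Omega=-i\,\iota_X\Omega$ and
\[
L_E\Omega=d\iota_E\Omega=-i\,L_X\Omega=\Omega,\qquad\text{hence}\qquad \psi_t^*\Omega=e^t\Omega .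
\]
Moreover $E|_N=0$, and $\nabla E=-IP$ is $0$ on $TN$ and the identity on $\nu$.

\emph{Step 3: the projection.} Near $x_0\in N$ choose $I$-holomorphic coordinates $(z,w)\in\mathbb C^n\times\mathbb C^n$ centered at $x_0$ with $N=\{w=0\}$. The flow is given by $\dot z=a(z,w)$, $\dot w=b(z,w)$ with $a,b$ holomorphic and zero for $w=0$. The linearization $\nabla E$ induces the identity on the quotient of the ambient tangent space by $TN$, so $b=w+O(|w|^2)$. Choose $\delta,C>0$ such that $|a|\le C|w|$ and $|b-w|\le\frac14|w|$ on $B=\{|z|<2\delta,\ |w|<\delta\}$. Along an orbit in $B$ we have $\frac{d}{dt}|w|^2\ge\frac32|w|^2$, so for $t\le0$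
\[
|w(t)|\le e^{3t/4}|w(0)|,\qquad \int_{-\infty}^t|\dot z|\le\tfrac43Ce^{3t/4}|w(0)| .
\]
Let $B'=\{|z|<\delta,\ |w|<\delta'\}$ with $\delta'<\delta$ and $\frac43C\delta'<\delta$. An orbit starting in $B'$ stays in a compact subset of $B$ for all $t\le0$, and $\psi_t|_{B'}$ converges uniformly as $t\to-\infty$, with error $O(e^{3t/4})$, to a map $\pi\colon B'\to N$. As a uniform limit of holomorphic maps, $\pi$ is holomorphic, and by the Cauchy estimates $d\psi_t-d\pi=O(e^{3t/4})$ on compact subsets. Since $\pi$ is the identity on $N$, it is a submersion at $x_0$; shrinking $B'$, we assume it is a submersion on $B'$.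

Let $U$ be the set of points whose backward orbit exists for all $t\le0$ and converges to a point of $N$, and let $\pi\colon U\to N$ be the limit. If $x\in U$ and $x_0=\pi(x)$, then some $\psi_{t_0}$ maps a neighborhood of $x$ into the set $B'$ attached to $x_0$. So $U$ is an open neighborhood of $N$, invariant under $\psi_t$ for $t\le0$; the map $\pi=\pi\circ\psi_{t_0}$ is a holomorphic submersion; and $d\psi_t-d\pi=O(e^{3t/4})$ at each point of $U$. From $\pi\circ\psi_t=\pi$ we get $E\in\ker d\pi$.

\emph{Step 4: the fibers of $\pi$ are Lagrangian.} For $u,u'\in\ker d\pi_x$ both $d\psi_tu$ and $d\psi_tu'$ are $O(e^{3t/4})$, so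
\[
e^t|\Omega(u,u')|=|\Omega(d\psi_tu,d\psi_tu')|=O(e^{3t/2}).
\]
Letting $t\to-\infty$ gives $\Omega(u,u')=0$. This is where the normalization $\nabla X=I$ on $\nu$ matters quantitatively: fiber directions contract at a rate larger than $\frac12$, while $\Omega$ scales at rate $1$.

\emph{Step 5: the map to $T^*N$.} The $1$-form $\vartheta=\iota_E\Omega$ is holomorphic of type $(1,0)$. By Step 4 and $E\in\ker d\pi$ it vanishes on $\ker d\pi$. So, for local coordinates $z_j$ on $N$, we can write $\vartheta=\sum_j\tau_j\,d(z_j\circ\pi)$ with unique holomorphic functions $\tau_j$. Invariantly, $\vartheta_x=T(x)\circ d\pi_x$ for a unique $T(x)\in T^*_{\pi(x)}N$. This defines an $I$-holomorphic map $T\colon U\to T^*N$ with $T^*\lambda=\vartheta$, and $T|_N$ is the zero section because $E|_N=0$ and $\pi|_N=\mathrm{id}$. Then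
\[
T^*d\lambda=d\vartheta=L_E\Omega=\Omega .
\]
Since $\Omega$ is nondegenerate, $dT$ is injective, and $T$ is a local biholomorphism. From $\psi_t^*\vartheta=e^t\vartheta$ and $\pi\circ\psi_t=\pi$ we get $T(\psi_tx)\circ d\pi_x=e^t\,T(x)\circ d\pi_x$, that is,
\begin{equation}\label{eq:equivariant}
T(\psi_tx)=e^t\,T(x).
\end{equation}
The map $T$ is injective. Indeed, if $T(x)=T(x')$, then $\pi(x)=\pi(x')=x_0$ and $T(\psi_tx)=T(\psi_tx')$ for all $t\le0$. Both orbits converge to $x_0$, near which $T$ is injective, so $\psi_tx=\psi_tx'$ for some $t$, and $x=x'$.

\emph{Step 6: conclusion.} By \eqref{eq:equivariant}, $T_*E$ is the Euler field. Since $T$ is holomorphic and $X=IE$, the field $T_*X$ generates $R_\theta$. On a rotation-invariant neighborhood of the zero section contained in $T(U)$, the structure $T_*(g,I,J,K)$ satisfies the four conditions of Theorem~\ref{thm:FK}: (1) by admissibility, (2) and (3) by Step 5, and (4) because the generator of $R_\theta$ is a Killing field. By uniqueness it is the structure of Theorem~\ref{thm:FK} near the zero section. As $J$ is the complex structure of $M$, the map $T$ is the embedding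 required in the definition of FK in $M$.
\end{proof}

\begin{remark}
For the parabola of Theorem~\ref{thm:example} there is no such $X$. A Killing field on a connected open subset of $\mathbb R^4$ is an affine map, so its zero set lies in an affine subspace on which it vanishes identically; the points $(\pm\xi,\xi^2/2)$ span $\mathbb R^4$ affinely, so $X|_N=0$ forces $X=0$.
\end{remark}

\section{Complex dimension one: the Monge--Amp\`ere equation}\label{sec:MA}

From here to Theorem~\ref{thm:curves}, $n=1$. By Theorem~\ref{thm:lag} we may forget $J$ and construct Lagrangian models. We fix $I$ and $\Omega=d\lambda$ on $T^*N$ and let the K\"ahler form $\omega_I$ vary. Let $\mathrm{pr}\colon T^*N\to N$ be the projection, $z$ a local coordinate on $N$, and $w$ the fiber coordinate, so that $\Omega=dw\wedge dz$. Write $\omega_0=i\kappa_{z\bar z}\,dz\wedge d\bar z$ with $\kappa$ a real-valued real-analytic local potential; thus $\kappa_{z\bar z}>0$.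

\subsection{The equation}

\begin{lemma}\label{lem:surface}
Let $\Omega$ be a holomorphic symplectic form and $\omega$ a K\"ahler form on a complex surface $(Y,I)$. There is a hyper-K\"ahler structure with complex structure $I$, $\omega_I=\omega$ and $\omega_J+i\omega_K=\Omega$ if and only if $\omega^2=\frac12\Omega\wedge\bar\Omega$, and it is then unique. For $\omega=i\partial\bar\partial\Phi$ and $\Omega=dw\wedge dz$ the condition reads
\begin{equation}\label{eq:MA}
\Phi_{z\bar z}\Phi_{w\bar w}-\Phi_{z\bar w}\Phi_{w\bar z}=\tfrac14 .
\end{equation}
\end{lemma}

\begin{proof}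
Necessity is \eqref{eq:volume} and uniqueness is \eqref{eq:determine}. For existence define $g,J,K$ by \eqref{eq:determine}. At a point, choose $(1,0)$-forms $e_1,e_2$ with $\omega=\frac i2(e_1\wedge\bar e_1+e_2\wedge\bar e_2)$, and write $\Omega=c\,e_1\wedge e_2$. By the computation in the flat model, the condition says $|c|=1$. Replacing $e_1$ by $ce_1$ identifies $(I,\omega,\Omega)$ at this point with the flat model, so $(g,I,J,K)$ is almost hyper-Hermitian. The forms $\omega_I,\omega_J,\omega_K$ are closed, and this implies that $I,J,K$ are integrable \cite[Lemma 6.8]{Hitchin}. Finally, with $\beta=dz\wedge d\bar z\wedge dw\wedge d\bar w$, we have $(i\partial\bar\partial\Phi)^2=-2(\Phi_{z\bar z}\Phi_{w\bar w}-\Phi_{z\bar w}\Phi_{w\bar z})\beta$ and $\frac12\Omega\wedge\bar\Omega=-\frac12\beta$.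
\end{proof}

Which data determine a solution with $\Phi|_N=\kappa$? Expand in the fiber variable,
\[
\Phi=\kappa+a_1w+\bar a_1\bar w+a_2w^2+\bar a_2\bar w^2+c\,|w|^2+\cdots,
\]
with coefficients depending on $(z,\bar z)$. At $w=0$ equation \eqref{eq:MA} says $\kappa_{z\bar z}\,c-|\partial_{\bar z}a_1|^2=\frac14$. It determines $c$ and imposes nothing on $a_1$ or $a_2$. In general \eqref{eq:MA} can be solved for $\Phi_{w\bar w}$, which involves exactly the coefficients of $w^p\bar w^q$ with $p,q\ge1$. So the natural free datum is the pure part $A=\sum_{p\ge1}a_pw^p$. A rotation-invariant potential has $A=0$.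

Accordingly, let $\mathcal A$ be the set of germs along the zero section $N$ of complex-valued real-analytic functions $A$ on $T^*N$ that are holomorphic on the fibers and vanish on $N$.

To handle such expansions we complexify. Center $z$ at the point under consideration. A real-analytic function near $z=w=0$ is a convergent series in $z,w,\bar z,\bar w$; replacing $\bar z,\bar w$ by independent variables $\zeta,\eta$ gives a holomorphic function of $(z,w,\zeta,\eta)$, denoted by the same letter. The original function is the restriction to the \emph{real locus} $\zeta=\bar z$, $\eta=\bar w$, and $\partial_{\bar z},\partial_{\bar w}$ become $\partial_\zeta,\partial_\eta$. The complexification of $\bar H$ is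
\[
H^\dagger(z,w,\zeta,\eta)=\overline{H(\bar\zeta,\bar\eta,\bar z,\bar w)},
\]
so $H$ is real-valued if and only if $H^\dagger=H$. The germ at the point of an element of $\mathcal A$ is a series $A(z,w,\zeta)\in w\,\mathbb C\{z,w,\zeta\}$, where $\mathbb C\{\cdot\}$ denotes convergent power series; $A^\dagger$ depends on $(z,\zeta,\eta)$ and vanishes for $\eta=0$. Let $\mathfrak m$ be the ideal generated by $w,\eta$ in $\mathbb C\{z,w,\zeta,\eta\}$. An element of $\mathfrak m^k$ is $O(|w|^k)$ on the real locus, and $\bigcap_k\mathfrak m^k=0$.

\subsection{Solving the equation}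

\begin{proposition}\label{prop:MA}
For each $A\in\mathcal A$ there is a unique germ along $N$ of a real-valued real-analytic function $\varphi_A$ on $T^*N$ such that
\begin{enumerate}
\item[(1)] $\omega_A=\mathrm{pr}^*\omega_0+i\partial\bar\partial\varphi_A$ satisfies $\omega_A^2=\frac12\Omega\wedge\bar\Omega$;
\item[(2)] $\varphi_A-A-\bar A$ is locally $|w|^2$ times a real-analytic function; equivalently, $\varphi_A|_{\eta=0}=A$ and $\varphi_A|_{w=0}=A^\dagger$.
\end{enumerate}
The form $\omega_A$ is positive near $N$, and the hyper-K\"ahler structure $S_A$ defined by $(I,\omega_A,\Omega)$ is a Lagrangian model of $N$. If $A\circ R_\theta=A$ then $\varphi_A\circ R_\theta=\varphi_A$. The structure $S_0$ is the FK structure.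
\end{proposition}

The two forms of (2) are equivalent because a holomorphic function is divisible by $w\eta$ if and only if it vanishes on $\{w=0\}$ and on $\{\eta=0\}$. For a real-valued $\varphi$ the condition $\varphi|_{\eta=0}=A$ implies $\varphi|_{w=0}=A^\dagger$, by applying $\dagger$. The data are given on two transverse hypersurfaces rather than on one, so the Cauchy--Kovalevskaya theorem does not apply directly, and we prove convergence by a contraction argument with majorants.

\begin{proof}
\emph{The local problem.} Fix a point of $N$, put $\hat\varphi=A+A^\dagger$, and write $\varphi=\hat\varphi+u$. Condition (2) says that $u$ vanishes on $\{w=0\}\cup\{\eta=0\}$. Such a $u$ is recovered from $v=u_{w\eta}$ as $u=\partial_w^{-1}\partial_\eta^{-1}v$, where $\partial_w^{-1}=\int_0^w$ and $\partial_\eta^{-1}=\int_0^\eta$. Then $(u_{z\eta},u_{w\zeta},u_{z\zeta})=Lv$ with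
\[
Lv=\bigl(\partial_w^{-1}\partial_zv,\ \partial_\eta^{-1}\partial_\zeta v,\ \partial_w^{-1}\partial_\eta^{-1}\partial_z\partial_\zeta v\bigr).
\]
Since $\hat\varphi_{w\eta}=0$, equation \eqref{eq:MA} for $\Phi=\kappa+\varphi$ becomes
\begin{equation}\label{eq:fixed}
v=G_A(z,w,\zeta,\eta,Lv),\qquad
G_A(z,w,\zeta,\eta,y)=\frac{\frac14+(\hat\varphi_{z\eta}+y_1)(\hat\varphi_{w\zeta}+y_2)}{\kappa_{z\zeta}+\hat\varphi_{z\zeta}+y_3}.
\end{equation}
At the origin of $\mathbb C^7$ the denominator is $\kappa_{z\zeta}(0,0)\ne0$, because $\hat\varphi$ vanishes for $w=\eta=0$. So $G_A$ is holomorphic and bounded by some $C_0$ on the polydisc of some radius $\rho$. Write $G_A=\sum_{\alpha\in\mathbb N^3}G_\alpha(z,w,\zeta,\eta)\,y^\alpha$.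

\emph{Uniqueness.} Each component of $L$ maps $\mathfrak m^k$ into $\mathfrak m^{k+1}$. If $v,v'$ solve \eqref{eq:fixed} and $v-v'\in\mathfrak m^k$, then $Lv-Lv'$ has components in $\mathfrak m^{k+1}$. Since $G_A(\cdot,y)-G_A(\cdot,y')$ is a combination of the $y_j-y'_j$ with holomorphic coefficients, $v-v'\in\mathfrak m^{k+1}$. Hence $v-v'\in\bigcap_k\mathfrak m^k=0$. This argument does not assume that the solutions are real.

\emph{Existence.} The operator $L$ differentiates in $(z,\zeta)$ and integrates in $(w,\eta)$. We need a Banach algebra of power series on which these compositions are bounded with small norm. For power series write $H\ll H'$ if each coefficient of $H'$ is at least the modulus of the corresponding coefficient of $H$. This relation is preserved by sums, products, derivatives and the integrals $\partial_w^{-1},\partial_\eta^{-1}$. The geometric series does not majorize a multiple of its own square, so we use instead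
\[
\Theta(s)=c\sum_{k\ge0}\frac{s^k}{(k+1)^2},\qquad c=\frac3{2\pi^2}.
\]
For positive $j,l$ we have $\frac1{jl}=\frac1{j+l}(\frac1j+\frac1l)$, hence $\frac1{j^2l^2}\le\frac2{(j+l)^2}(\frac1{j^2}+\frac1{l^2})$. Taking $j=k+1$, $l=m-k+1$ and summing over $0\le k\le m$, the coefficient of $s^m$ in $\Theta^2$ is at most
\[
c^2\cdot\frac{2}{(m+2)^2}\cdot2\cdot\frac{\pi^2}6=\frac c{(m+2)^2}.
\]
So $\Theta^2\ll\Theta$.

Let $r=\rho/2$, $0<\varepsilon\le1$, and substitute $s=r^{-1}\bigl(z+\zeta+(w+\eta)/\varepsilon\bigr)$. All coefficients of $\Theta(s)$ in $(z,w,\zeta,\eta)$ are positive. Let $\mathcal B_\varepsilon$ be the space of power series with finite norm $\|v\|=\inf\{C: v\ll C\,\Theta(s)\}$. It is a weighted $\ell^\infty$ space of coefficients, hence complete, and $\|vv'\|\le\|v\|\,\|v'\|$. We need two estimates.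

First, each component of $L$ has norm at most $\varepsilon$. If $v\ll C\Theta(s)$ then $\partial_zv\ll Cr^{-1}\Theta'(s)$. Since $\partial_w\Theta(s)=\Theta'(s)/(\varepsilon r)$,
\[
\partial_w^{-1}\partial_zv\ll C\varepsilon\bigl(\Theta(s)-\Theta(s)|_{w=0}\bigr)\ll C\varepsilon\,\Theta(s).
\]
The same holds for $\partial_\eta^{-1}\partial_\zeta$, and the third component is the composition of the two, of norm at most $\varepsilon^2$.

Second, $\|G_\alpha\|\le C_1\rho^{-|\alpha|}$ with $C_1$ independent of $\alpha$ and $\varepsilon$. By the Cauchy estimates in all seven variables, the coefficient of a monomial of degree $k$ in $G_\alpha$ is at most $C_0\rho^{-|\alpha|-k}$ in modulus. Every monomial of degree $k$ occurs in $(z+\zeta+w+\eta)^k$ with coefficient at least $1$, and $(z+\zeta+w+\eta)/\rho\ll s/2$. Hence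
\[
G_\alpha\ll C_0\rho^{-|\alpha|}\sum_k2^{-k}s^k\ll C_1\rho^{-|\alpha|}\Theta(s),\qquad C_1=\frac{C_0}{c}\,\sup_k\frac{(k+1)^2}{2^k}.
\]

Consider $\Gamma(v)=\sum_\alpha G_\alpha(Lv)^\alpha$ on the ball $\|v\|\le2C_1$, and assume $2\varepsilon C_1\le\rho/8$, so that each component of $Lv$ has norm at most $\rho/8$. Then
\[
\|\Gamma(v)\|\le C_1\sum_\alpha8^{-|\alpha|}=C_1(8/7)^3\le2C_1 .
\]
Writing $y^\alpha-y'^\alpha$ as a telescoping sum of $|\alpha|$ products, each with one factor $y_j-y_j'$, we get
\[
\|\Gamma(v)-\Gamma(v')\|\le\varepsilon\,C_1\rho^{-1}\sum_\alpha|\alpha|\,8^{1-|\alpha|}\ \|v-v'\| .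
\]
The series converges, so for small $\varepsilon$ the map $\Gamma$ is a contraction of the ball and has a fixed point $v$. Since $\Theta$ has radius of convergence $1$, the series $v$ converges for $|z|+|\zeta|+(|w|+|\eta|)/\varepsilon<r$. As $Lv$ vanishes at the origin, $\Gamma(v)$ is the Taylor series of $G_A(\cdot,Lv)$, so $v$ solves \eqref{eq:fixed} near the origin.

\emph{Reality.} We have $\kappa^\dagger=\kappa$. The operation $\dagger$ exchanges $\partial_z$ with $\partial_\zeta$ and $\partial_w$ with $\partial_\eta$, so it preserves the complexified equation \eqref{eq:MA}, and it exchanges the two conditions in (2). So $\varphi^\dagger$ solves the same problem, and $\varphi^\dagger=\varphi$ by uniqueness.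

\emph{Globalization.} Condition (1) is intrinsic. Condition (2) does not depend on the coordinate, since a change of $z$ multiplies $w$ by a nowhere vanishing holomorphic function of $z$. For each $x\in N$ we have a solution $\varphi^x$ of (1) and (2) on a set $U_x=\{z\in D_x,\ |w|<\varepsilon_x\}$, with $D_x$ a coordinate disc around $x$. By local uniqueness, $\varphi^x$ and $\varphi^{x'}$ have the same germ at every point of $N\cap U_x\cap U_{x'}$. The nonempty fibers of $U_x\cap U_{x'}$ are discs centered at $0$, so every component of $U_x\cap U_{x'}$ meets $N$, and $\varphi^x=\varphi^{x'}$ there by the identity theorem. The $\varphi^x$ thus define $\varphi_A$ on the rotation-invariant neighborhood $\bigcup_xU_x$.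

\emph{The remaining claims.} On $N$ we have $\varphi_A=0$, so $\Phi_A=\kappa+\varphi_A$ has $(\Phi_A)_{z\bar z}=\kappa_{z\bar z}>0$ there. A Hermitian $2\times2$ matrix with a positive diagonal entry and determinant $\frac14$ is positive definite. So $\omega_A$ is positive near $N$, Lemma~\ref{lem:surface} gives $S_A$, and $\omega_A|_{TN}=\omega_0$ shows that the induced metric is $g_0$. Also $\Omega|_{TN}=0$, so $S_A$ is a Lagrangian model. The map $R_\theta$ is holomorphic and preserves $\mathrm{pr}^*\omega_0$, $\Omega\wedge\bar\Omega$ and $|w|^2$. If $A\circ R_\theta=A$, then $\varphi_A\circ R_\theta$ solves the same problem, so it equals $\varphi_A$ near $N$, and on each $U_x$ by the identity theorem. For $A=0$ this holds for all $\theta$, so $\omega_A$, $I$ and hence $g$ are rotation-invariant, and $S_0$ has the four properties of Theorem~\ref{thm:FK}.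
\end{proof}

By Theorem~\ref{thm:lag}, $S_A$ induces an admissible extension in any complexification $M$; we denote it by $S_A$ as well. The proposition also applies to a germ $A\in w\,\mathbb C\{z,w,\zeta\}$ at one point, by restricting to a small open subset of $N$.

\begin{example}\label{ex:parabola}
Return to the parabola. The biholomorphism $(z,w)=(z_1,\ z_1^2/2-z_2)$ from $\mathbb C^2$ to $T^*\mathbb C$ sends $f(\xi)$ to $(\xi,0)$, and $dw\wedge dz=dz_1\wedge dz_2$. The flat potential $\Phi=\frac12(|z_1|^2+|z_2|^2)$ becomes
\[
\Phi=\tfrac12z\zeta+\tfrac12\bigl(\tfrac12z^2-w\bigr)\bigl(\tfrac12\zeta^2-\eta\bigr)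
=\kappa-\tfrac14\zeta^2w-\tfrac14z^2\eta+\tfrac12w\eta,
\]
with $\kappa=\frac12z\zeta+\frac18z^2\zeta^2$ and $\kappa_{z\zeta}=\frac12(1+z\zeta)$. Equation \eqref{eq:MA} reads $\frac12(1+z\zeta)\cdot\frac12-\frac z2\cdot\frac\zeta2=\frac14$. So the flat extension of Theorem~\ref{thm:example} is $S_A$ with $A=-\frac14\zeta^2w$.
\end{example}

\section{The local classification}\label{sec:local}

Different data $A$ can give the same extension. For instance, if $A$ is holomorphic in $(z,w)$ then $\varphi_A=\varphi_0+A+\bar A$ by uniqueness, so $S_A=S_0$. By Theorem~\ref{thm:lag}(c) we must also allow holomorphic symplectic changes of coordinates that fix $N$ pointwise. These depend on one function.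

\begin{lemma}\label{lem:darboux}
Let $\Omega$ be a holomorphic symplectic form on a complex surface, $N$ a smooth complex curve in it, $x_0\in N$, and $Z$ a holomorphic function near $x_0$ whose restriction to $N$ is a local coordinate. There is a unique germ of a holomorphic function $W$ with $W|_N=0$ and $dW\wedge dZ=\Omega$, and $(Z,W)$ is a coordinate system with $N=\{W=0\}$.
\end{lemma}

\begin{proof}
Let $y$ be holomorphic with $N=\{y=0\}$ and $dy\ne0$. Then $(Z,y)$ is a coordinate system, and $\Omega=\mu\,dy\wedge dZ$ with $\mu$ holomorphic and nowhere zero. In these coordinates the conditions read $W(Z,0)=0$ and $\partial_yW=\mu$, with the unique solution $W=\int_0^y\mu(Z,y')\,dy'$. It is $y$ times a function that does not vanish on $N$.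
\end{proof}

Work near a point of $N\subset T^*N$. Call a germ $T=(Z,W)$ of a holomorphic map \emph{adapted} if $T|_N=\mathrm{id}$ and $T^*\Omega=\Omega$. By Lemma~\ref{lem:darboux}, adapted germs correspond bijectively to holomorphic germs $Z(z,w)$ with $Z(z,0)=z$. The point of the next lemma is that the relation $T^*S_B=S_A$ can be tested on the data alone, without solving \eqref{eq:MA}: one restricts to $\eta=0$, where the potentials are known.

\begin{lemma}\label{lem:equiv}
Let $A,B\in w\,\mathbb C\{z,w,\zeta\}$, and let $T=(Z,W)$ be adapted. Then $T^*S_B=S_A$ if and only if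
\begin{equation}\label{eq:star}
\kappa_\zeta(Z,\zeta)+B_\zeta(Z,W,\zeta)=\kappa_\zeta(z,\zeta)+A_\zeta(z,w,\zeta).
\end{equation}
Consequently $S_A$ and $S_B$ are the same admissible extension near the point if and only if \eqref{eq:star} holds for some adapted $T$. In particular $S_A$ is FK near the point if and only if
\begin{equation}\label{eq:starFK}
\kappa_\zeta(Z(z,w),\zeta)-\kappa_\zeta(z,\zeta)=A_\zeta(z,w,\zeta)
\end{equation}
for some holomorphic $Z$ with $Z(z,0)=z$.
\end{lemma}

\begin{proof}
Let $\Phi_A=\kappa+\varphi_A$, $\Phi_B=\kappa+\varphi_B$ and $\Phi'=\Phi_B\circ T$. The complexification of $\Phi'$ is $\Phi_B(Z,W,Z^\dagger,W^\dagger)$, where $Z^\dagger,W^\dagger$ are functions of $(\zeta,\eta)$ with $Z^\dagger(\zeta,0)=\zeta$ and $W^\dagger(\zeta,0)=0$. Therefore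
\[
Q(z,w,\zeta):=(\Phi'-\Phi_A)|_{\eta=0}=\kappa(Z,\zeta)+B(Z,W,\zeta)-\kappa(z,\zeta)-A(z,w,\zeta).
\]
The function $Q$ vanishes for $w=0$, and \eqref{eq:star} says $Q_\zeta=0$. Since $T$ preserves $I$ and $\Omega$, formula \eqref{eq:determine} shows that $T^*S_B=S_A$ is equivalent to $T^*\omega_B=\omega_A$, that is, to $i\partial\bar\partial(\Phi'-\Phi_A)=0$.

Suppose this holds. A real pluriharmonic germ is $h+\bar h$ with $h$ holomorphic, so $Q=h(z,w)+h^\dagger(\zeta,0)$. Setting $w=0$ gives $h(z,0)+h^\dagger(\zeta,0)=0$. Since $z$ and $\zeta$ are independent, $h^\dagger(\zeta,0)$ is constant, and $Q_\zeta=0$.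

Conversely, suppose $Q_\zeta=0$. Then $Q=h(z,w)$ is holomorphic with $h(z,0)=0$, hence $h^\dagger(\zeta,0)=0$. The function $\Phi''=\Phi'-h-\bar h$ is real, and it solves \eqref{eq:MA} because $i\partial\bar\partial\Phi''=T^*\omega_B$ and $T^*\Omega=\Omega$. Moreover $\Phi''|_{\eta=0}=\kappa+A$. By uniqueness in Proposition~\ref{prop:MA}, $\Phi''=\Phi_A$, so $T^*\omega_B=\omega_A$.

For the second statement, Theorem~\ref{thm:lag}(c) says that the extensions agree near the point if and only if $T^*S_B=S_A$ for some local diffeomorphism $T$ fixing $N$ pointwise. Such a $T$ preserves $I$ and $\Omega$, so it is adapted. The last statement is the case $B=0$.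
\end{proof}

The freedom is now visible. Expand $A=\sum_kA_k(z,w)\zeta^k$, each $A_k$ holomorphic and divisible by $w$. Relation \eqref{eq:star} does not see $A_0$, and it contains one free function $Z-z$, holomorphic and divisible by $w$, which can absorb $A_1$. Nothing is left to change the coefficients $A_k$ with $k\ge2$.

\begin{theorem}\label{thm:local}
Let $n=1$, $x_0\in N$, and let $z$ be a local coordinate with $z(x_0)=0$. Then $A\mapsto S_A$ is a bijection from $\zeta^2w\,\mathbb C\{z,w,\zeta\}$ onto the set of germs at $x_0$ of admissible hyper-K\"ahler extensions. The FK germ corresponds to $A=0$.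
\end{theorem}

Here a germ at $x_0$ is an admissible hyper-K\"ahler extension of a neighborhood of $x_0$ in $N$, up to equality near $x_0$ in $M$.

\begin{proof}
\emph{Every germ is some $S_A$.} By Theorem~\ref{thm:lag}(b), $N$ is an $I$-complex curve with induced metric $g_0$. Extend $z$ to an $I$-holomorphic function near $x_0$, and let $w$ be given by Lemma~\ref{lem:darboux}. The coordinates $(z,w)$ identify a neighborhood of $x_0$ with one in $T^*N$, fixing $N$ and matching $I$ and $\Omega$. By Theorem~\ref{thm:lag}(c) we may transport the structure without changing the extension. Write $\omega_I=i\partial\bar\partial\Phi$ with $\Phi$ real; it is real-analytic by Lemma~\ref{lem:analytic} and solves \eqref{eq:MA} by Lemma~\ref{lem:surface}. Since $\omega_I|_{TN}=\omega_0$, the function $\Phi|_N-\kappa$ is harmonic, of the form $h(z)+\overline{h(z)}$. Subtracting this pluriharmonic function from $\Phi$, we have $\Phi|_N=\kappa$. Then $A=\Phi|_{\eta=0}-\kappa$ vanishes for $w=0$, so $A\in w\,\mathbb C\{z,w,\zeta\}$, and $\Phi-\kappa=\varphi_A$ by uniqueness in Proposition~\ref{prop:MA}.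

\emph{Normalization.} Let $A\in w\,\mathbb C\{z,w,\zeta\}$. The function $z\mapsto\kappa_\zeta(z,0)$ has derivative $\kappa_{z\zeta}(0,0)\ne0$ at $0$, so it is invertible near $0$, and
\[
\kappa_\zeta(Z,0)=\kappa_\zeta(z,0)+A_\zeta(z,w,0)
\]
defines a holomorphic germ $Z(z,w)$. It satisfies $Z(z,0)=z$ because $A_\zeta$ vanishes for $w=0$. Let $T=(Z,W)$ be the corresponding adapted germ, put $H(z,w,\zeta)=\kappa(z,\zeta)+A(z,w,\zeta)-\kappa(Z,\zeta)$, and define $B$ by
\[
B(Z(z,w),W(z,w),\zeta)=H(z,w,\zeta)-H(z,w,0),
\]
which is possible since $T$ is invertible. Then \eqref{eq:star} holds, so $S_B$ and $S_A$ are the same extension, once we know $B\in w\,\mathbb C\{z,w,\zeta\}$. Now $H$ vanishes for $w=0$ and $T$ fixes $\{w=0\}$, so $B$ is divisible by $w$. Also $B$ vanishes for $\zeta=0$ by definition, and $B_\zeta$ vanishes for $\zeta=0$ by the choice of $Z$. Hence $B\in\zeta^2w\,\mathbb C\{z,w,\zeta\}$, which proves surjectivity.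

\emph{Injectivity.} Let $A,B\in\zeta^2w\,\mathbb C\{z,w,\zeta\}$ define the same extension, and let $T=(Z,W)$ be as in Lemma~\ref{lem:equiv}. At $\zeta=0$ relation \eqref{eq:star} gives $\kappa_\zeta(Z,0)=\kappa_\zeta(z,0)$, so $Z=z$, and $W=w$ by uniqueness in Lemma~\ref{lem:darboux}. Then \eqref{eq:star} reads $A_\zeta=B_\zeta$. Both series vanish for $\zeta=0$, so $A=B$. Finally $S_0$ is FK by Proposition~\ref{prop:MA}.
\end{proof}

The datum $A=-\frac14\zeta^2w$ of Example~\ref{ex:parabola} is already in normal form: the flat extension of the parabola is a multiple of the lowest monomial in the parameter space.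

\section{Every Riemann surface, and products}\label{sec:global}

Theorem~\ref{thm:local} is local, and its normal form depends on the base point. To obtain an extension along all of $N$ we need a global $A\in\mathcal A$ and an intrinsic test showing that $S_A$ is nowhere FK. We take $A$ homogeneous of degree $p$ on the fibers. This makes $S_A$ close to FK and gives it a $\mathbb Z/p$ symmetry, and the lowest-order term of \eqref{eq:starFK} provides the test.

\begin{theorem}\label{thm:curves}
Let $N$ be any connected real-analytic K\"ahler manifold with $\dim_{\mathbb C}N=1$, and let $p\ge1$. In every complexification $M$ there is an admissible hyper-K\"ahler extension $S=(g,I,J,K)$ on a neighborhood of $N$, of the form $S_A$ with $A\in\mathcal A$, such that: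
\begin{enumerate}
\item[(a)] $S$ and FK agree on no open subset of $M$ meeting $N$;
\item[(b)] if $p\ge2$, then $S$ agrees with FK to order $O(\operatorname{dist}(\cdot,N)^{p-1})$ along $N$;
\item[(c)] in the identification with a neighborhood of the zero section of $T^*N$ in which $S=S_A$, the tensors $g$ and $I$ are invariant, and $\omega_J+i\omega_K$ has weight one, under the group $\mathbb Z/p$ generated by the fiber rotation $R_{2\pi/p}$. For $p$ even, $g$ and $I$ are in particular invariant under the $J$-antiholomorphic involution fixing $N$.
\end{enumerate}
\end{theorem}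

In (b) the estimate is for the components of the tensors in coordinates near each point of $N$. Taking for $p$ a large multiple of a given integer, we see that neither finite-order conditions along $N$ nor invariance under a finite subgroup of $U(1)$ restores uniqueness.

\begin{proof}
Let $\mathcal L=T^{1,0}N$. A real-analytic section $a\,\partial_z^{\otimes p}$ of $\mathcal L^{\otimes p}$ defines the function $A=a(z,\bar z)w^p$ on $T^*N$, which belongs to $\mathcal A$. We take $S=S_A$ for a suitable section.

\emph{The obstruction.} The K\"ahler form identifies $(0,1)$-forms with $\mathcal L$ by $d\bar z\mapsto\kappa_{z\bar z}^{-1}\partial_z$. This is independent of the coordinate: if $z'=\chi(z)$, then $d\bar z'=\overline{\chi'}\,d\bar z$ and $\kappa_{z'\bar z'}^{-1}\partial_{z'}=|\chi'|^2\kappa_{z\bar z}^{-1}\,\chi'^{-1}\partial_z=\overline{\chi'}\,\kappa_{z\bar z}^{-1}\partial_z$. Composing with $\bar\partial$, we get for each $k\ge0$ an operator from real-analytic sections of $\mathcal L^{\otimes k}$ to those of $\mathcal L^{\otimes(k+1)}$,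
\[
a\,\partial_z^{\otimes k}\longmapsto\kappa_{z\bar z}^{-1}a_{\bar z}\,\partial_z^{\otimes(k+1)} .
\]
Applying $\bar\partial$ once more gives a global real-analytic section $Da$ of a line bundle, with local coefficient
\[
Da=\partial_{\bar z}\bigl(\kappa_{z\bar z}^{-1}\,\partial_{\bar z}a\bigr).
\]

Suppose that $S_A$ agrees with FK on an open set meeting $N$, and work near a point of $N$ in this set. By Lemma~\ref{lem:equiv} there is $Z=z+\sum_{q\ge1}z_q(z)w^q$, with $z_q$ holomorphic, such that
\[
\kappa_\zeta(Z,\zeta)-\kappa_\zeta(z,\zeta)=w^pa_\zeta(z,\zeta).
\]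
If $z_1=\dots=z_{q-1}=0$, the left side is $\kappa_{z\zeta}(z,\zeta)z_q(z)w^q+O(w^{q+1})$. Since $\kappa_{z\zeta}\ne0$, induction gives $z_q=0$ for $q<p$, and the coefficient of $w^p$ gives $a_\zeta=\kappa_{z\zeta}\,z_p(z)$. So $\kappa_{z\bar z}^{-1}a_{\bar z}$ is holomorphic, and $Da=0$ near the point. As $N$ is connected and $Da$ is real-analytic, $Da=0$ on $N$; this is the only use of connectedness. To prove (a) it suffices to find a section with $Da\ne0$ at one point.

\emph{A section with $Da\not\equiv0$.} Cutoff functions are not available in the real-analytic category, so we use Grauert's theorem \cite{Grauert}: $N$ embeds real-analytically in some $\mathbb R^m$. Fix $x_0\in N$ and a coordinate $z$ centered at $x_0$. Two of the coordinate functions of the embedding form a chart near $x_0$, so complex polynomials in them are global real-analytic functions realizing every $3$-jet at $x_0$. Let $\beta$ be such a function with the same $3$-jet as the local function $\int_0^\zeta\kappa_{z\zeta}(z,\zeta')(1+\zeta'^2)\,d\zeta'$. Then $\beta_{\bar z}=\kappa_{z\bar z}(1+\bar z^2)+O(|z|^3)$. The operator above with $k=0$ gives the global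 section $\kappa_{z\bar z}^{-1}\beta_{\bar z}\,\partial_z$ of $\mathcal L$; take its $p$-th tensor power. Near $x_0$ the coefficient is
\[
a=\bigl(1+\bar z^2+O(|z|^3)\bigr)^p=1+p\bar z^2+O(|z|^3).
\]
Thus $a_{\bar z}=2p\bar z+O(|z|^2)$ vanishes at $x_0$, and $Da(x_0)=2p\,\kappa_{z\bar z}(x_0)^{-1}\ne0$. This proves (a).

\emph{Order of contact on $T^*N$.} Let $p\ge2$ and $m=p-1$. Let $v_A,v_0$ be the solutions of \eqref{eq:fixed} for $A$ and for $0$ near a point of $N$. With $\hat\varphi=A+A^\dagger\in\mathfrak m^p$, the functions $\hat\varphi_{z\eta},\hat\varphi_{w\zeta},\hat\varphi_{z\zeta}$ lie in $\mathfrak m^m$, so $G_A(\cdot,Lv_A)-G_0(\cdot,Lv_A)\in\mathfrak m^m$. If $v_A-v_0\in\mathfrak m^k$, then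
\[
v_A-v_0=\bigl[G_A(\cdot,Lv_A)-G_0(\cdot,Lv_A)\bigr]+\bigl[G_0(\cdot,Lv_A)-G_0(\cdot,Lv_0)\bigr]\in\mathfrak m^m+\mathfrak m^{k+1}.
\]
Starting from $k=0$ we reach $v_A-v_0\in\mathfrak m^m$. The entries of the complex Hessian of $\varphi_A-\varphi_0$ are $v_A-v_0$ and the components of $(\hat\varphi_{z\eta},\hat\varphi_{w\zeta},\hat\varphi_{z\zeta})+L(v_A-v_0)$, all in $\mathfrak m^m$. So the K\"ahler forms of $S_A$ and $S_0$ differ by $O(|w|^m)$, and by \eqref{eq:determine} $S_A-S_0=O(|w|^m)$ as tensors on $T^*N$.

\emph{Order of contact in $M$.} The two structures are carried to $M$ by different maps, and we must check that these are close. Let $J_0,J_A$ be the second complex structures of $S_0,S_A$. Identify $M$ near $N$ with $(T^*N,J_0)$ near the zero section. Then FK is $S_0$, and $S=F^*S_A$, where $F$ is the biholomorphism from $J_0$ to $J_A$ fixing $N$. By Lemma~\ref{lem:analytic}, $J_0$, $J_A$ and $I$ define the same real-analytic structure, so all objects below are real-analytic. Take $J_0$-holomorphic coordinates $x_j+iy_j$ with $N=\{y=0\}$; then $|y|$, $|w|$ and the distance to $N$ are locally comparable. The function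 $h_j=(x_j+iy_j)\circ F^{-1}$ is $J_A$-holomorphic and equals $x_j$ on $N$. From $dh_j(J_A\partial_{x_l})=i\,\partial_{x_l}h_j$ and $J_A\partial_{x_l}=\partial_{y_l}+O(|y|^m)$ we see that $e=h_j-(x_j+iy_j)$ satisfies
\[
e|_{y=0}=0,\qquad \partial_{y_l}e=i\,\partial_{x_l}e+O(|y|^m).
\]
If the Taylor expansion of $e$ in $y$ starts in degree $k$, so does that of $\partial_{x_l}e$, at least. Then $\partial_{y_l}e=O(|y|^{\min(k,m)})$, and integrating from $y=0$ gives $e=O(|y|^{\min(k,m)+1})$. Iterating, $e=O(|y|^{m+1})$. Hence $F^{-1}$ and $F$ are $\mathrm{id}+O(|y|^{m+1})$, their differentials are $1+O(|y|^m)$, and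
\[
F^*S_A-S_0=(F^*S_A-S_A)+(S_A-S_0)=O(|y|^m).
\]
This proves (b).

\emph{Symmetry.} The rotation $R=R_{2\pi/p}$ preserves $A=aw^p$, hence $\varphi_A$ by Proposition~\ref{prop:MA}, hence $\omega_A$. It is holomorphic, so it preserves $I$ and $g$, and $R^*\Omega=e^{2\pi i/p}\Omega$. If $p$ is even, the group contains $R_\pi$, which fixes $N$ pointwise, preserves $g$ and sends $\Omega$ to $-\Omega$; by \eqref{eq:determine} it sends $J$ to $-J$. A $J$-antiholomorphic germ fixing $N$ pointwise is unique, since the composition of one such germ with the inverse of another is the compatible biholomorphism of (C1), namely the identity. So $R_\pi$ is the $J$-antiholomorphic involution fixing $N$. This proves (c).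
\end{proof}

For the parabola, $p=1$ and $a=-\frac14\bar z^2$, so $\kappa_{z\bar z}^{-1}a_{\bar z}=-\bar z/(1+|z|^2)$ and $Da=-(1+|z|^2)^{-2}$, which vanishes nowhere.

\begin{corollary}\label{cor:product}
If $N=N_1\times N_2$ is a K\"ahler product with $N_1$ connected and $\dim_{\mathbb C}N_1=1$, then $N$ has an admissible hyper-K\"ahler extension that differs from FK on every neighborhood of $N$.
\end{corollary}

\begin{proof}
Under $T^*N=T^*N_1\times T^*N_2$ the complex structure is the product one, $\lambda=\lambda_1+\lambda_2$, and $R_\theta$ acts diagonally. So the product of the FK structures of $N_1$ and $N_2$ satisfies the four conditions of Theorem~\ref{thm:FK} and is the FK structure of $N$. Let $M_j$ be a complexification of $N_j$; by (C1) we may take $M=M_1\times M_2$. The product of the embeddings $T_j$ shows that the FK structure in $M$ is the product of the FK structures in $M_1$ and $M_2$. Let $S$ be the extension of Theorem~\ref{thm:curves} on $M_1$, and take its product with FK on $M_2$. Both factors are Lagrangian models by Theorem~\ref{thm:lag}(b), so the product is a Lagrangian model of $N$; its structure $J$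 is the complex structure of $M$, so it is admissible by Theorem~\ref{thm:lag}(a). If it agreed with FK on a neighborhood of $N$, then, fixing $x_2\in N_2$ and restricting the tensors to the slice $M_1\times\{x_2\}$, we would find that $S$ agrees with FK near $N_1$. This contradicts Theorem~\ref{thm:curves}(a).
\end{proof}

\begin{thebibliography}{9}

\bibitem{Grauert}
Grauert, \emph{Ann. of Math.} \textbf{68} (1958).

\bibitem{Hitchin}
Hitchin, \emph{Proc. London Math. Soc.} \textbf{55} (1987).

\bibitem{LS}
Brice Loustau and Andrew Sanders, \emph{Bi-Lagrangian structures and Teichm\"uller theory}, arXiv:1708.09145 (2017).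

\end{thebibliography}
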